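\title{A uniformly closed sublattice that is not the kernel of an order bounded operator}

\begin{abstract}
The kernel of an order bounded operator between Archimedean vector lattices is
closed under relative uniform convergence. We show that the converse fails, even
for sublattices of Dedekind complete vector lattices: there is an ideal $Z$ of
$\mathbb R^{\mathbb N\times\mathbb N}$ and a uniformly closed sublattice $X$ of
$Z$, lattice isomorphic to $c$, that is not the kernel of any order bounded
operator from $Z$ into an Archimedean vector lattice. We also describe, in terms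
of the order of $Z$ alone, the smallest kernel that contains a given subspace,
and we use this description to give two sufficient conditions under which a
uniformly closed subspace is a kernel.
\end{abstract}

\section{The question}\label{sec:question}

A closed subspace of a normed space is the kernel of a bounded operator, namely
of the quotient map. This paper concerns the analogous statement for vector
lattices, where boundedness and convergence are defined by the order.

A \emph{vector lattice} is a real ordered vector space $Z$ in which any two
elements $y,z$ have a supremum $y\vee z$ and an infimum $y\wedge z$. We write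
$z^+=z\vee0$, $|z|=z\vee(-z)$, $Z_+=\{z: z\ge0\}$ and
$[a,b]=\{z:a\le z\le b\}$. An ordered vector space is \emph{Archimedean} if
$ny\le h$ for all $n\in\mathbb N=\{1,2,\dots\}$ implies $y\le0$. We use this
property in the following form: if $h\ge 0$ and $y\le\varepsilon h$ for
arbitrarily small $\varepsilon>0$, then $y\le0$. Vector lattices are assumed
Archimedean throughout; for a quotient, this has to be checked. A
\emph{sublattice} is a linear subspace closed under $\vee$ and $\wedge$, and an
\emph{ideal} is a linear subspace $I$ such that $|y|\le|z|$ and $z\in I$ imply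
$y\in I$. The ideal generated by a set $A$ consists of all $y$ with
$|y|\le\sum_{j=1}^r\lambda_j|a_j|$ for some $a_j\in A$ and $\lambda_j\ge0$. The
lattice $Z$ is \emph{Dedekind complete} if every nonempty subset that is bounded
above has a supremum. Spaces of functions carry the pointwise order.

A sequence $(z_n)$ in $Z$ \emph{converges relatively uniformly} to $z\in Z$,
written $z_n\xrightarrow{u}z$, if there is a \emph{regulator} $e\in Z_+$ such
that for every $\varepsilon>0$ we have $|z_n-z|\le\varepsilon e$ for all large
$n$. It is \emph{relatively uniformly Cauchy} if there is $e\in Z_+$ such that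
for every $\varepsilon>0$ we have $|z_n-z_m|\le\varepsilon e$ for all large $n$
and $m$. For functions, this is uniform convergence measured against the weight
$e$, and the weight may be chosen to suit the sequence. The lattice $Z$ is
\emph{uniformly complete} if every relatively uniformly Cauchy sequence
converges relatively uniformly in $Z$. A subset $X\subseteq Z$ is
\emph{uniformly closed} in $Z$ if $x_n\in X$ and $x_n\xrightarrow{u}z$ in $Z$
imply $z\in X$.

A linear operator $T\colon Z\to H$ between vector lattices is \emph{order
bounded} if it maps order bounded sets, that is, subsets of intervals $[a,b]$,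
to order bounded sets. Since $[a,b]\subseteq[-e,e]$ for $e=|a|\vee|b|$, this
means that for every $e\in Z_+$ there is $h\in H_+$ with
$T[-e,e]\subseteq[-h,h]$, and then
\begin{equation}\label{eq:bound}
|y|\le\varepsilon e\quad\text{implies}\quad|Ty|\le\varepsilon h
\qquad(y\in Z,\ \varepsilon>0).
\end{equation}
An operator $P$ is \emph{positive} if $P(Z_+)\subseteq H_+$. It then maps $[a,b]$
into $[Pa,Pb]$, so positive operators and their differences are order bounded.
By a \emph{kernel} in $Z$ we always mean a set $\ker T=\{z\in Z:Tz=0\}$, where
$T$ is an order bounded operator from $Z$ into an Archimedean vector lattice.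

Every kernel is uniformly closed. Indeed, if $Tx_n=0$ and
$x_n\xrightarrow{u}z$ with regulator $e$, then \eqref{eq:bound} gives
$|Tz|=|T(z-x_n)|\le\varepsilon h$ for every $\varepsilon>0$, so $Tz=0$. This
step needs an Archimedean target: the quotient map from $\ell^\infty$ onto
$\ell^\infty/c_{00}$, where $c_{00}$ is the ideal of finitely supported
sequences, is positive, and $c_{00}$ is not uniformly closed in $\ell^\infty$.
In the two simplest situations the converse is true.

\begin{example}[Ideals]\label{ex:ideal}
Let $X$ be a uniformly closed ideal of $Z$. The quotient $Z/X$, ordered by the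
image of $Z_+$, is a lattice, and the quotient map $q$ preserves $\vee$ and
$\wedge$; in particular $q$ is positive. The quotient is Archimedean: if
$nq(y)\le q(h)$ for all $n$, then $q\bigl((y-\frac1nh)^+\bigr)=0$, so
$(y-\frac1nh)^+\in X$; since $|y^+-(y-\frac1nh)^+|\le\frac1n|h|$, we get
$y^+\in X$, that is, $q(y)\le0$. Thus $X=\ker q$ is a kernel.
\end{example}

\begin{example}[Strong units]\label{ex:unit}
Suppose that $Z$ has a \emph{strong unit}, an element $e\in Z_+$ that generates
$Z$ as an ideal. Then $\|z\|=\inf\{\lambda>0:|z|\le\lambda e\}$ is a norm, and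
relative uniform convergence is norm convergence, because every regulator is
dominated by a multiple of $e$. Let $X$ be a uniformly closed subspace and let
$\Phi$ be the set of norm bounded functionals that vanish on $X$. The operator
$Tz=(\varphi(z))_{\varphi\in\Phi}$ into $\mathbb R^\Phi$ is order bounded, since
$|\varphi(z)|\le\|\varphi\|\,\|e'\|$ for $z\in[-e',e']$, and $\ker T=X$ by the
Hahn--Banach theorem.
\end{example}

Between ideals and arbitrary subspaces lie the sublattices. They occur as
kernels in a natural way: if $P$ and $Q$ preserve $\vee$ and $\wedge$, then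
$\ker(P-Q)$ is a sublattice. The two examples suggest that a uniformly closed
sublattice should always be a kernel, at least when the ambient lattice is
complete. The following question comes from the paper of Bilokopytov and
Troitsky~\cite{BT}.

\medskip
\noindent\textbf{Question.} \emph{Let $Z$ be a uniformly complete Archimedean
vector lattice and let $X$ be a uniformly closed sublattice of $Z$. Must there
exist an Archimedean vector lattice $H$ and an order bounded operator
$T\colon Z\to H$ with $\ker T=X$?}
\medskip

The answer is no. As usual, $c$ and $c_0$ denote the spaces of convergent and of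
null sequences.

\begin{theorem}\label{thm:main}
There is a Dedekind complete (hence uniformly complete) vector lattice $Z$ and a
uniformly closed sublattice $X\subseteq Z$, lattice isomorphic to $c$, such that
$\ker T\ne X$ for every order bounded operator $T\colon Z\to H$ with $H$
Archimedean.
\end{theorem}

Section~\ref{sec:two} isolates a closure property of kernels that is stronger
than uniform closedness, and Section~\ref{sec:example} builds the lattice that
separates the two; these sections prove Theorem~\ref{thm:main} and do not
depend on the rest. Section~\ref{sec:smallest} describes the smallest kernel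
containing a subspace (Theorem~\ref{thm:smallest}), and
Section~\ref{sec:yes} gives conditions under which the answer is yes
(Theorem~\ref{thm:yes}).

\section{Approximation with two regulators}\label{sec:two}

To show that $Tz=0$ it is not necessary to approximate $z$ from $\ker T$ with a
single regulator. The Archimedean property of the target can be applied twice,
and the regulator in the first application may depend on the accuracy required
in the second.

\begin{lemma}\label{lem:two}
Let $X$ be a linear subspace of a vector lattice $Z$ and let $z\in Z$. Suppose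
that there are $e_0,e_1,e_2,\ldots\in Z_+$ such that for all $n,m\ge1$ there is
$x\in X$ with
\begin{equation}\label{eq:two}
|z-x|\le\tfrac1n e_0+\tfrac1m e_n .
\end{equation}
Then every kernel that contains $X$ contains $z$.
\end{lemma}

\begin{proof}
Let $T\colon Z\to H$ be order bounded with $T|_X=0$, and for each $n\ge0$ choose
$h_n\in H_+$ with $T[-e_n,e_n]\subseteq[-h_n,h_n]$. The Riesz decomposition
property of vector lattices states that if $|y|\le a+b$ with $a,b\ge0$, then
$y=w+v$ with $|w|\le a$ and $|v|\le b$. Given $n,m$ and $x$ as in
\eqref{eq:two}, write $z-x=w+v$ with $|w|\le\frac1ne_0$ and $|v|\le\frac1me_n$.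
By \eqref{eq:bound},
\[
|Tz|=|T(z-x)|\le|Tw|+|Tv|\le\tfrac1nh_0+\tfrac1mh_n .
\]
Fix $n$. Then $|Tz|-\frac1nh_0\le\frac1mh_n$ for all $m$, so
$|Tz|\le\frac1nh_0$ because $H$ is Archimedean. This holds for all $n$, so
$Tz=0$ for the same reason.
\end{proof}

The hypothesis says that for each $n$ the subspace $X$ comes arbitrarily close,
as measured by $e_n$, to the interval $[z-\frac1ne_0,z+\frac1ne_0]$. It does not
say that $X$ meets this interval, since for fixed $n$ the approximants need not
converge as $m\to\infty$. So a uniformly closed $X$ has no evident reason to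
contain $z$. It does contain $z$ if a single $e\in Z_+$ dominates all the
regulators up to constants: if $e_n\le c_ne$, then the choice $m\ge nc_n$ gives
$|z-x|\le\frac1n(e_0+e)$. A counterexample based on Lemma~\ref{lem:two}
therefore needs a sequence $(e_n)$ that lies in no ideal generated by one
element.

Two lattices of sequences show what we want to combine. Let
$\mathbf 1=(1,1,1,\dots)$ and $\iota=(1,2,3,\dots)$, and let $\mathbf 1_A$ denote
the indicator function of a set $A$. In $\ell^\infty$, the ideal of
$\mathbb R^{\mathbb N}$ generated by $\mathbf 1$, all regulators are bounded, so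
$c_0$ is uniformly closed; but it is a kernel by Example~\ref{ex:ideal}. In the
ideal generated by $\iota$ we have
$|\mathbf 1-\mathbf 1_{\{1,\dots,m\}}|\le\frac1m\iota$, so every kernel that
contains $c_0$ contains $\mathbf 1$; but for the same reason $c_0$ is not
uniformly closed. We now write the same sequence in each of infinitely many
rows, and let $e_n$ behave like $\iota$ on the first $n$ rows and like
$\mathbf 1$ on the others. Every regulator is then bounded on some row, and this
row keeps the copy of $c_0$ closed. On the first $n$ rows, $e_n$ provides the
approximation of $\mathbf 1$. On the remaining rows the error has size $1$, and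
\eqref{eq:two} requires it to be at most $\frac1ne_0$. This is arranged by
giving the $k$th row the weight $k$.

\section{The counterexample}\label{sec:example}

We index functions on $\mathbb N\times\mathbb N$ by a row $k$ and a column $i$.
For $n\ge0$ let
\[
e_n(k,i)=\begin{cases}k\,i,&k\le n,\\ k,&k>n,\end{cases}
\]
so that $e_0(k,i)=k$ and $e_0\le e_1\le e_2\le\cdots$, and put
\[
Z=\{g\in\mathbb R^{\mathbb N\times\mathbb N}:\ |g|\le Ce_n
\text{ for some } C\ge0,\ n\ge0\}.
\]
If $|g|\le Ce_n$ and $|g'|\le C'e_{n'}$ with $n\le n'$, then
$|g+g'|\le(C+C')e_{n'}$. Hence $Z$ is an ideal of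
$\mathbb R^{\mathbb N\times\mathbb N}$, and in particular an Archimedean vector
lattice. It is Dedekind complete: if a set contains $g_0$ and is bounded above
by $g\in Z$, then its pointwise supremum $s$ satisfies $|s|\le|g_0|+|g|$, so
$s\in Z$. It is uniformly complete: if $|z_p-z_q|\le\varepsilon e$ for
$p,q\ge N(\varepsilon)$, with $e\in Z_+$, then $(z_p)$ converges pointwise to a
function $z$ with $|z_p-z|\le\varepsilon e$ for $p\ge N(\varepsilon)$; since $Z$
is an ideal, $z\in Z$, and $z_p\xrightarrow{u}z$.

Two properties of the weights carry the proof. First, every element of $Z$ is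
bounded on some row:
\begin{equation}\label{eq:row}
|g|\le Ce_n\quad\text{implies}\quad|g(n+1,i)|\le C(n+1)\ \text{ for all }i.
\end{equation}
Second, for all $n,m\ge1$,
\begin{equation}\label{eq:tail}
\mathbf 1_{\{(k,i):\,i>m\}}\le\tfrac1ne_0+\tfrac1me_n .
\end{equation}
Indeed, let $i>m$. If $k\le n$, then $e_n(k,i)=ki\ge m$, and if $k>n$, then
$e_0(k,i)=k\ge n$; see Figure~\ref{fig:tail}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8]
\fill[gray!30] (3,0) rectangle (9,1.8);
\fill[gray!10] (3,1.8) rectangle (9,4);
\draw[->] (0,0) -- (9.5,0) node[right] {column $i$};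
\draw[->] (0,0) -- (0,4.4) node[above] {row $k$};
\draw[dashed] (3,0) node[below] {$m$} -- (3,4);
\draw[dashed] (0,1.8) node[left] {$n$} -- (9,1.8);
\node at (6,0.9) {$e_n(k,i)=ki\ge m$};
\node at (6,2.9) {$e_0(k,i)=k\ge n$};
\end{tikzpicture}
\caption{The columns $i>m$ of $\mathbb N\times\mathbb N$, split at row $n$. On
the rows $k\le n$ the constant $1$ is at most $\frac1me_n$; on the rows $k>n$ it
is at most $\frac1ne_0$.}\label{fig:tail}
\end{figure}

For $f\in\ell^\infty$ let $x_f(k,i)=f(i)$ be the function all of whose rows
equal $f$. Then $|x_f|\le\|f\|_\infty e_0$, so $x_f\in Z$, and $f\mapsto x_f$ is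
an injective linear map that preserves $\vee$ and $\wedge$. For a sublattice
$Y\subseteq\ell^\infty$, the set $X_Y=\{x_f:f\in Y\}$ is a sublattice of $Z$
that is lattice isomorphic to $Y$.

The case $Y=c_0$ already shows everything. The constant function
$x_{\mathbf 1}$ differs from $x_{\mathbf 1_{\{1,\dots,m\}}}\in X_{c_0}$ by
exactly the left-hand side of \eqref{eq:tail}, so every kernel containing
$X_{c_0}$ contains $x_{\mathbf 1}$. On the other hand, if
$|x_{\mathbf 1}-x_f|\le\varepsilon Ce_n$ with $f\in c_0$, then row $n+1$ gives
$1\le\|\mathbf 1-f\|_\infty\le\varepsilon C(n+1)$, which fails for small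
$\varepsilon$; so no single regulator brings $X_{c_0}$ close to $x_{\mathbf 1}$.

\begin{theorem}\label{thm:example}
Let $Y$ be a norm closed sublattice of $\ell^\infty$ that contains $c_{00}$.
\begin{enumerate}
\item[(1)] $X_Y$ is uniformly closed in $Z$.
\item[(2)] If $H$ is Archimedean and $T\colon Z\to H$ is order bounded with
$T|_{X_Y}=0$, then $T|_{X_{\ell^\infty}}=0$.
\item[(3)] $X_{\ell^\infty}$ is the kernel of an order bounded operator. So it
is the smallest kernel containing $X_Y$, and $X_Y$ is a kernel if and only if
$Y=\ell^\infty$.
\end{enumerate}
In particular, $X_c$ and $X_{c_0}$ are uniformly closed sublattices of $Z$ that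
are not kernels of order bounded operators.
\end{theorem}

\begin{proof}
(1) Let $f_j\in Y$ and $x_{f_j}\xrightarrow{u}g$ in $Z$ with regulator
$e\le Ce_n$. By \eqref{eq:row}, for every $\varepsilon>0$ and all large $j$,
\[
\sup_i|f_j(i)-g(n+1,i)|\le\varepsilon C(n+1).
\]
Thus $f_j$ converges uniformly on $\mathbb N$ to $f=g(n+1,\cdot)$, and $f\in Y$
because $Y$ is norm closed. Relative uniform convergence implies pointwise
convergence, so $g(k,i)=\lim_jf_j(i)=f(i)$ for all $(k,i)$. Hence
$g=x_f\in X_Y$.

(2) Let $f\in\ell^\infty$; after scaling, $\|f\|_\infty\le1$. The truncation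
$f_m=f\mathbf 1_{\{1,\dots,m\}}$ lies in $c_{00}\subseteq Y$, and by
\eqref{eq:tail}
\[
|x_f-x_{f_m}|\le\mathbf 1_{\{(k,i):\,i>m\}}\le\tfrac1ne_0+\tfrac1me_n
\qquad(n,m\ge1).
\]
Lemma~\ref{lem:two} gives $Tx_f=0$.

(3) Define $S\colon Z\to\mathbb R^{\mathbb N\times\mathbb N}$ by
$(Sg)(k,i)=g(k,i)-g(1,i)$. This is a difference of two positive operators, hence
order bounded, and $Sx_f=0$ for $f\in\ell^\infty$. Conversely, if $Sg=0$, then
all rows of $g$ equal $f=g(1,\cdot)$; one of the rows is bounded by
\eqref{eq:row}, so $f\in\ell^\infty$ and $g=x_f$. Thus
$\ker S=X_{\ell^\infty}$. By (2), every kernel containing $X_Y$ contains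
$X_{\ell^\infty}$. So $X_Y$ is a kernel if and only if $X_Y=X_{\ell^\infty}$,
which means $Y=\ell^\infty$ because $f\mapsto x_f$ is injective.
\end{proof}

Theorem~\ref{thm:main} follows with $X=X_c$.

\begin{remark}\label{rem:needed}
The assumption $c_{00}\subseteq Y$ cannot be dropped: if $Y$ consists of the
constant sequences, then $X_Y$ is the kernel of
$g\mapsto g-g(1,1)x_{\mathbf 1}$. The weight $k$ cannot be dropped either. Let
$Z'$ be defined like $Z$, but with $e_n'(k,i)=i$ for $k\le n$ and
$e_n'(k,i)=1$ for $k>n$. If $|g|\le Ce'_n$, then $|g(k,k)|\le C$ for $k>n$, so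
$Dg=(g(k,k))_k+c_0$ defines a positive operator $D\colon Z'\to\ell^\infty/c_0$,
whose target is Archimedean by Example~\ref{ex:ideal}. Since $Dx_f=f+c_0$, the
order bounded operator $g\mapsto(Sg,Dg)$ on $Z'$, with $S$ given by the same
formula as above, has kernel $X_{c_0}$.
\end{remark}

\section{The smallest kernel containing a subspace}\label{sec:smallest}

Let $Z$ be an Archimedean vector lattice and let $X\subseteq Z$ be a linear
subspace. An intersection of kernels $\ker T_\alpha$ is the kernel of the
operator $z\mapsto(T_\alpha z)_\alpha$ into the product of the targets, so there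
is a smallest kernel containing $X$. We want to describe it inside $Z$. Two
standard facts are needed.

\begin{itemize}
\item \emph{Riesz--Kantorovich theorem.} Every order bounded operator from a
vector lattice into a Dedekind complete vector lattice is a difference of two
positive operators.
\item \emph{Dedekind completion} \cite{KvG,V}. Let $V$ be an Archimedean
partially ordered vector space whose positive cone is generating, that is,
$V=V_+-V_+$. Then there are a Dedekind complete vector lattice $H$ and an
injective linear map $J\colon V\to H$ such that $v\ge0$ if and only if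
$Jv\ge0$.
\end{itemize}

By these facts, an order bounded operator vanishing on $X$ may be written as
$P-Q$, where $P$ and $Q$ are positive and agree on $X$. We ask which
inequalities $Qa\le Pb$ are forced for all such pairs $P,Q$. If $a\le x\le b$
with $x\in X$, then $Qa\le Qx=Px\le Pb$. Forced inequalities can be added,
multiplied by nonnegative scalars, and passed to Archimedean limits. The
discussion after Lemma~\ref{lem:two} points the same way: the closure operation
has to act on intervals, not on points. This leads to the following
definitions.

A nonempty set $W\subseteq Z\times Z$ is a \emph{wedge} if $W+W\subseteq W$ and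
$\lambda W\subseteq W$ for $\lambda\ge0$. We call a wedge $W$ \emph{uniformly
closed} if $(a,b)\in W$ whenever there is $e\in Z_+$ with
$(a-\varepsilon e,\,b+\varepsilon e)\in W$ for all $\varepsilon>0$. Put
\begin{gather*}
W_0=\{(a,b):\ a\le x\le b\text{ for some }x\in X\},\\
W_\infty=\bigcap\{W:\ W\supseteq W_0\text{ is a uniformly closed wedge}\}.
\end{gather*}
Thus $W_0$ records the intervals that meet $X$; it is a wedge because $X$ is a
subspace. The set $\{(a,b):a\le b\}$ is a uniformly closed wedge containing
$W_0$, so the elements of $W_\infty$ are still pairs of endpoints of nonempty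
intervals.

\begin{lemma}\label{lem:wedge}
\begin{enumerate}
\item[(a)] $W_\infty$ is a uniformly closed wedge containing $W_0$.
\item[(b)] (Monotonicity.) Let $W$ be a wedge containing $W_0$. If
$(a,b)\in W$, $a'\le a$ and $b'\ge b$, then $(a',b')\in W$.
\item[(c)] (Symmetry.) $(a,b)\in W_\infty$ if and only if
$(-b,-a)\in W_\infty$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) An intersection of wedges is a wedge. If
$(a-\varepsilon e,b+\varepsilon e)\in W_\infty$ for all $\varepsilon>0$, then
$(a,b)$ lies in each wedge $W$ of the intersection, since each is uniformly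
closed.

(b) We have $a'-a\le0\le b'-b$ and $0\in X$, so
$(a',b')=(a,b)+(a'-a,b'-b)\in W+W_0\subseteq W$.

(c) The map $\sigma(a,b)=(-b,-a)$ is linear and $\sigma^2$ is the identity. It
preserves $W_0$, because $a\le x\le b$ gives $-b\le-x\le-a$. If $W$ is a
uniformly closed wedge, then so is $\sigma W$: if
$(a-\varepsilon e,b+\varepsilon e)\in\sigma W$ for all $\varepsilon>0$, then
$(-b-\varepsilon e,-a+\varepsilon e)\in W$ for all $\varepsilon>0$, so
$(-b,-a)\in W$ and $(a,b)\in\sigma W$. Hence $\sigma$ permutes the wedges whose
intersection is $W_\infty$, and $\sigma W_\infty=W_\infty$.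
\end{proof}

By monotonicity, for a wedge containing $W_0$ it suffices to test the condition
$(a-\varepsilon e,b+\varepsilon e)\in W$ for $\varepsilon=\frac1n$,
$n\in\mathbb N$.

\begin{theorem}\label{thm:smallest}
Let $X$ be a linear subspace of an Archimedean vector lattice $Z$. The set
$\widehat X=\{z\in Z:(z,z)\in W_\infty\}$ is the kernel of an order bounded
operator from $Z$ into a Dedekind complete vector lattice, and every kernel of
an order bounded operator into an Archimedean vector lattice that contains $X$
contains $\widehat X$. Hence $X$ is such a kernel if and only if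
$\widehat X=X$.
\end{theorem}

\begin{proof}
Note first that $X\subseteq\widehat X$, since $(x,x)\in W_0$ for $x\in X$, and
that $z\in\widehat X$ implies $-z\in\widehat X$ by symmetry.

\emph{Minimality.} Let $S\colon Z\to H$ be order bounded with $S|_X=0$.
Composing $S$ with the embedding of $H$ into its Dedekind completion changes
neither order boundedness nor the kernel, so we may assume that $H$ is Dedekind
complete and write $S=P-Q$ with $P,Q$ positive. Let
\[
W=\{(a,b)\in Z\times Z:\ Qa\le Pb\}.
\]
This is a wedge, and it contains $W_0$, as computed above. It is uniformly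
closed: if $Q(a-\varepsilon e)\le P(b+\varepsilon e)$ for all $\varepsilon>0$,
then $Qa-Pb\le\varepsilon(Pe+Qe)$ for all $\varepsilon>0$, so $Qa\le Pb$ because
$H$ is Archimedean. Therefore $W_\infty\subseteq W$. If $z\in\widehat X$, then
$(z,z)$ and $(-z,-z)$ lie in $W$, so $Qz\le Pz$ and $Pz\le Qz$, that is, $Sz=0$.

\emph{Existence.} We construct positive operators $P,Q$ for which the forced
inequalities are the only ones. The idea is to regard the pair $(a,b)$ as the
formal difference $Pb-Qa$ and to declare it positive exactly when
$(a,b)\in W_\infty$. A wedge defines only a preorder, so we pass to a quotient.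
The set $L=W_\infty\cap(-W_\infty)$ is a linear subspace of $Z\times Z$. Let
$V=(Z\times Z)/L$, write $[a,b]_L$ for the class of $(a,b)$, and define
\[
[a,b]_L\ge0\quad\text{if and only if}\quad(a,b)\in W_\infty .
\]
This does not depend on the representative, since $W_\infty+L\subseteq W_\infty$.
If $v\ge0$ and $-v\ge0$, then $v=0$ by the definition of $L$. So $V$ is a
partially ordered vector space. Its cone is generating, because $W_\infty$
contains $(-Z_+)\times Z_+$ and
$(a,b)=(-(-a)^+,b^+)-(-a^+,(-b)^+)$.

The space $V$ is Archimedean; this is where the uniform closedness of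
$W_\infty$ enters. Let $v=[a,b]_L$ and $u=[p,q]_L$ satisfy $-nv\le u$ for all
$n$; we must show that $v\ge0$. The assumption says that
$(a+\frac1np,\,b+\frac1nq)\in W_\infty$ for all $n$. With $e=|p|+|q|$ we have
$a-\frac1ne\le a+\frac1np$ and $b+\frac1ne\ge b+\frac1nq$, so
$(a-\frac1ne,\,b+\frac1ne)\in W_\infty$ for all $n$ by monotonicity. Hence
$(a,b)\in W_\infty$.

The space $V$ has no reason to be a lattice, so we use the embedding
$J\colon V\to H$ into its Dedekind completion. Define $P,Q\colon Z\to H$ by
\[
Pz=J[0,z]_L,\qquad Qz=J[-z,0]_L .
\]
For $z\ge0$ the pairs $(0,z)$ and $(-z,0)$ lie in $W_0$, so $P$ and $Q$ are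
positive and $T=P-Q$ is order bounded. Since $Tz=J[z,z]_L$ and $J$ is injective,
$Tz=0$ if and only if $(z,z)\in W_\infty$ and $(-z,-z)\in W_\infty$, that is, if
and only if $z\in\widehat X$.

Finally, if $X$ is a kernel, then $\widehat X\subseteq X$ by minimality, so
$\widehat X=X$; and if $\widehat X=X$, then $X=\ker T$.
\end{proof}

In the setting of Theorem~\ref{thm:example}, part (3) identifies
$\widehat{X_Y}$ as $X_{\ell^\infty}$.

\section{When a uniformly closed subspace is a kernel}\label{sec:yes}

The wedge $W_\infty$ is defined from above, as an intersection. From below, one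
application of the closure operation to $W_0$ gives
\[
W_1=\{(a,b):\ \text{there is }e\in Z_+\text{ with }
(a-\varepsilon e,\,b+\varepsilon e)\in W_0\text{ for all }\varepsilon>0\}.
\]
We have $W_0\subseteq W_1$ (take $e=0$) and $W_1\subseteq W_\infty$ by
Lemma~\ref{lem:wedge}(a). The set $W_1$ is a wedge: if $e,e'$ are regulators
for two pairs, then $e+e'$ is a regulator for their sum, and $\lambda e$ is a
regulator for $\lambda(a,b)$. The diagonal of $W_1$ is controlled by uniform
closedness:
\begin{equation}\label{eq:diag}
\text{if $X$ is uniformly closed and $(z,z)\in W_1$, then $z\in X$,}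
\end{equation}
because there are $e\in Z_+$ and $x_n\in X$ with $|x_n-z|\le\frac1ne$.

\begin{example}\label{ex:steps}
In the lattice $Z$ of Section~\ref{sec:example}, let $X=X_{c_0}$ and
$z=x_{\mathbf 1}$. By \eqref{eq:tail}, the pair
$(z-\frac1ne_0,\,z+\frac1ne_0)$ lies in $W_1$, with regulator $e_n$. For $n\ge2$
it does not lie in $W_0$, since $x_f\ge z-\frac1ne_0$ forces
$f(i)\ge1-\frac1n$ for all $i$ on the first row. A second closure, with
regulator $e_0$, gives $(z,z)\in W_\infty$, while $(z,z)\notin W_1$ by
\eqref{eq:diag}. So here $W_0\subsetneq W_1\subsetneq W_\infty$.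
\end{example}

If one step suffices, that is, if $W_1=W_\infty$, then \eqref{eq:diag} and
Theorem~\ref{thm:smallest} show that a uniformly closed $X$ is a kernel. One
step suffices when countably many regulators can be replaced by a single one.

\begin{theorem}\label{thm:yes}
Let $X$ be a uniformly closed subspace of an Archimedean vector lattice $Z$.
Each of the following conditions implies that $X$ is the kernel of an order
bounded operator from $Z$ into a Dedekind complete vector lattice.
\begin{enumerate}
\item[(A)] For every sequence $(e_n)$ in $Z_+$ there is $e\in Z_+$ such that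
every $e_n$ lies in the ideal generated by $e$.
\item[(B)] $Z$ is uniformly complete, $X$ is a sublattice, and for every
sequence $(e_n)$ in $Z_+$ there is $e\in Z_+$ such that every $e_n$ lies in the
ideal generated by $X\cup\{e\}$.
\end{enumerate}
\end{theorem}

In case (A), $Z$ need not be uniformly complete and $X$ need not be a
sublattice. In case (B), each $e_n$ is dominated by a multiple of $e+u_n$ with
$u_n\in X_+$, and the difficulty is that $u_n$ depends on $n$. The next lemma
shows that a regulator belonging to $X$ can be removed altogether. It is the
only place where uniform completeness is used.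

\begin{lemma}\label{lem:remove}
Let $Z$ be uniformly complete, let $X$ be a uniformly closed sublattice of $Z$,
and let $a,b\in Z$ and $u\in X_+=X\cap Z_+$. Suppose that for every $\delta>0$
there is $y\in X$ with $a-\delta u\le y\le b+\delta u$. Then there is $x\in X$
with $a\le x\le b$.
\end{lemma}

\begin{proof}
The elements $y$ given for different $\delta$ may be far apart. We make them
converge by truncating each one to a small interval around its predecessor. Let
$\delta_j=2^{-j}$ for $j\ge0$. We construct $x_j\in X$ with
\begin{equation}\label{eq:induction}
a-\delta_ju\le x_j\le b+\delta_ju,\qquad|x_{j+1}-x_j|\le\delta_ju .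
\end{equation}
Let $x_0$ be given by the hypothesis for $\delta=\delta_0$. Given $x_j$, take
$y\in X$ with $a-\delta_{j+1}u\le y\le b+\delta_{j+1}u$ and put
\[
x_{j+1}=\bigl(y\wedge(x_j+\delta_ju)\bigr)\vee(x_j-\delta_ju).
\]
This element lies in $X$ because $X$ is a sublattice and $u\in X$. It is at
least $x_j-\delta_ju$, and both terms of the supremum are at most
$x_j+\delta_ju$; so $|x_{j+1}-x_j|\le\delta_ju$. For the lower bound,
$y\ge a-\delta_{j+1}u$ and $x_j+\delta_ju\ge a$, so
$x_{j+1}\ge y\wedge(x_j+\delta_ju)\ge a-\delta_{j+1}u$. For the upper bound,
$y\wedge(x_j+\delta_ju)\le y\le b+\delta_{j+1}u$ and $x_j-\delta_ju\le b$, so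
$x_{j+1}\le b+\delta_{j+1}u$.

By \eqref{eq:induction}, $|x_l-x_j|\le\sum_{r\ge j}\delta_r\,u=2\delta_ju$ for
$l>j$, so $(x_j)$ is relatively uniformly Cauchy. It converges relatively
uniformly to some $x\in Z$, with a regulator $e'$, and $x\in X$ because $X$ is
uniformly closed. For every $\varepsilon>0$ and large $j$ we have
$x\le x_j+\varepsilon e'\le b+\varepsilon(u+e')$ and
$x\ge x_j-\varepsilon e'\ge a-\varepsilon(u+e')$. Since $Z$ is Archimedean,
$a\le x\le b$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:yes}]
We show that the wedge $W_1$ is uniformly closed. Then $W_\infty=W_1$, so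
$\widehat X=X$ by \eqref{eq:diag}, and Theorem~\ref{thm:smallest} applies.

Let $f\in Z_+$ satisfy $(a-\varepsilon f,b+\varepsilon f)\in W_1$ for all
$\varepsilon>0$. Put $a_n=a-\frac1nf$ and $b_n=b+\frac1nf$. For each $n$ there
is $e_n\in Z_+$ such that
\begin{equation}\label{eq:level}
\text{for every }\delta>0\text{ there is }y\in X\text{ with }
a_n-\delta e_n\le y\le b_n+\delta e_n .
\end{equation}
We claim that there is $e\in Z_+$ such that
$(a_n-\frac1ne,\,b_n+\frac1ne)\in W_0$ for every $n$. The claim says that
$(a-\frac1n(f+e),\,b+\frac1n(f+e))\in W_0$ for all $n$, and by monotonicity of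
$W_0$ this gives $(a,b)\in W_1$ with regulator $f+e$, as required.

\emph{Case (A).} Choose $e\in Z_+$ and $c_n>0$ with $e_n\le c_ne$. For
$\delta=\frac1{nc_n}$ we have $\delta e_n\le\frac1ne$, and the claim follows
from \eqref{eq:level}.

\emph{Case (B).} Choose $e$ as in (B). Since $X$ is a sublattice, a sum
$\sum_j\lambda_j|x_j|$ with $x_j\in X$ and $\lambda_j\ge0$ belongs to $X_+$. So
$e_n\le c\,e+u_n$ for some $c\ge0$ and $u_n\in X_+$, and hence
$e_n\le c_n(e+u_n)$ with $c_n=\max\{c,1\}$. Fix $n$ and let
$0<\delta\le\frac1n$. Applying \eqref{eq:level} with $\delta/c_n$ in place of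
$\delta$ gives $y\in X$ with
\[
\bigl(a_n-\tfrac1ne\bigr)-\delta u_n\le a_n-\delta(e+u_n)\le y\le
b_n+\delta(e+u_n)\le\bigl(b_n+\tfrac1ne\bigr)+\delta u_n .
\]
For $\delta>\frac1n$ the outer inequalities hold with the element $y$ obtained
for $\delta=\frac1n$. Lemma~\ref{lem:remove}, applied to $a_n-\frac1ne$,
$b_n+\frac1ne$ and $u_n$, yields $x\in X$ with
$a_n-\frac1ne\le x\le b_n+\frac1ne$. This is the claim.
\end{proof}

\begin{example}[Condition (A)]\label{ex:A}
Condition (A) holds if $Z$ has a strong unit: take $e$ to be the unit. It holds
in every Banach lattice: the series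
$e=\sum_n2^{-n}(1+\|e_n\|)^{-1}e_n$ converges in norm and dominates each of its
terms, since the positive cone is norm closed. It holds in the lattice
$L^0(\mu)$ of classes of real measurable functions, for a $\sigma$-finite
measure $\mu$. To see this, let $\nu$ be a finite measure with the same null
sets as $\mu$, and choose $c_n>0$ with $\nu(\{e_n>c_n\})\le2^{-n}$. By the
Borel--Cantelli lemma, almost every point satisfies $e_n\le c_n$ for all but
finitely many $n$, so $e=\sup_ne_n/c_n$ is finite almost everywhere, and
$e_n\le c_ne$.
\end{example}

\begin{remark}\label{rem:L0}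
For $Z=L^0[0,1]$ the operator cannot be assembled from functionals as in
Example~\ref{ex:unit}, because the only order bounded functional is zero. By
the Riesz--Kantorovich theorem it suffices to consider a positive functional
$\varphi$. Suppose that $\varphi(g)>0$ for some $g\ge0$. Repeated halving gives
nested intervals $A_n$ of length $2^{-n}$ with
$t_n=\varphi(g\mathbf 1_{A_n})>0$. The sum
$s=\sum_nt_n^{-1}g\mathbf 1_{A_n}$ has finitely many nonzero terms at all points
but at most one, so $s\in L^0[0,1]$, and $\varphi(s)\ge n$ for all $n$, which is
impossible. The construction in Theorem~\ref{thm:smallest} uses no functionals.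
\end{remark}

\begin{example}[Condition (B)]\label{ex:B}
Let $Z$ be uniformly complete and let $X$ be a uniformly closed sublattice. If
$X$ together with one element $e$ generates $Z$ as an ideal, then (B) holds with
$|e|$ for every sequence. In particular (B) holds, with $e=0$, if $X$
\emph{majorizes} $Z$, that is, if every element of $Z$ lies below some element
of $X$.
\end{example}

The single element in Example~\ref{ex:B} cannot be replaced by a countable set.
In Theorem~\ref{thm:example} with $Y\ne\ell^\infty$, the lattice $Z$ is
generated as an ideal by $X_Y$ together with the sequence $(e_n)_{n\ge0}$, and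
$X_Y$ is not a kernel. One sees directly where (B) fails: if $e\le Ce_N$ and
$f\in Y$, then $e+|x_f|$ is bounded on row $N+1$, whereas
$e_{N+1}(N+1,i)=(N+1)i$ is not, so $e_{N+1}$ lies outside the ideal generated by
$X_Y\cup\{e\}$.

\begin{thebibliography}{9}

\bibitem{BT}
Eugene Bilokopytov and Vladimir G. Troitsky,
\emph{Relative uniform completion of a vector lattice},
arXiv:2601.09015 (2026).

\bibitem{KvG}
A. Kalauch and O. van Gaans,
\emph{Pre-Riesz Spaces}.

\bibitem{V}
B. Z. Vulikh,
\emph{Introduction to the Theory of Partially Ordered Spaces}.

\end{thebibliography}
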